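# Composites of Kummer-faithful Galois extensions of number fields

## 1. Three theorems on composites

**Theorem 1.** For every number field $K$ there exist abelian (in particular Galois) Kummer-faithful extensions $F_1,F_2$ of $K$ with $F_1F_2=K\mathbb Q^{ab}=K(\mu_\infty)$. So $F_1F_2$ is not Kummer-faithful.

**Theorem 2.** For a number field $K$ the following are equivalent:

* (a) for every prime $p$, the cyclotomic $\mathbb Z_p$-extension is the only $\mathbb Z_p$-extension of $K$ (equivalently, $K$ is totally real and satisfies Leopoldt's conjecture for all $p$);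
* (b) $F_1F_2$ is Kummer-faithful for all Kummer-faithful Galois extensions $F_1,F_2$ of $K$ with $[F_1\cap F_2:K]<\infty$;
* (c) the same with $F_1\cap F_2=K$.

Moreover, under (a) a Galois extension $F/K$ is Kummer-faithful if and only if it contains no cyclotomic $\mathbb Z_p$-extension $K_{\infty,p}$ of $K$, for any prime $p$.

**Theorem 3.** For every number field $K$, abelian variety $A/K$ and prime $p$, there are Kummer-faithful Galois extensions $F_1,F_2$ of $K$ with $A[p^\infty]\subset A(F_1F_2)$.

Here is the definition on which everything rests.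

**Definition (Kummer-faithful).** For an abelian group $X$ put $X_{\rm div}=\bigcap_{n\ge1}nX$. A perfect field $F$ is *Kummer-faithful*, or KF, if for every finite extension $L/F$ and every semiabelian variety $B$ over $L$ we have $B(L)_{\rm div}=0$.

In words: over $F$ and its finite extensions, the only rational point of a semiabelian variety that can be divided by every $n$ is the origin. The problem, taken from Takuya Asayama's "Kummer-faithful fields with finitely generated absolute Galois group" (arXiv:2601.10298, 2026), asks: if $F_1,F_2$ are KF and Galois over a number field $K$, must $F_1F_2$ be KF? Two pieces of context come with it. Over a $p$-adic number field, Ozeki and Taguchi gave a counterexample to the analogous statement. Over a number field, if one drops the Galois hypothesis, there are KF extensions with $F_1F_2=\overline K$, which is as far from KF as possible.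

Theorem 1 answers the question: no, over every number field, and already with abelian extensions. Theorem 2 says when the answer becomes yes if $F_1$ and $F_2$ may overlap only in a finite extension of $K$. Over $\mathbb Q$ condition (a) holds, as we shall see in Lemma 5, so every counterexample over $\mathbb Q$ must have $F_1\cap F_2$ of infinite degree. This tells us where to look. Theorem 3 says that, besides roots of unity, all the $p$-power torsion of any given abelian variety can appear in a composite of two KF fields.

## 2. Semiabelian varieties, $\mathbb Z_p$-extensions and homomorphisms to $\mathbb Q_p$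

All fields are subfields of $\overline{\mathbb Q}=\overline K$, and $G_M=\mathrm{Gal}(\overline{\mathbb Q}/M)$. Homomorphisms between topological groups are continuous. If $F$ is KF, then so is every finite extension of $F$, since its finite extensions are finite extensions of $F$.

**Definition (semiabelian variety).** A semiabelian variety $B$ over a field $L$ of characteristic $0$ is a commutative algebraic group sitting in an exact sequence $0\to S\to B\to A\to0$ with $S$ a torus and $A$ an abelian variety.

Examples are $\mathbb G_m$, an elliptic curve $E$, the product $\mathbb G_m\times E$, and the torus $x^2+y^2=1$ over $\mathbb Q$, which becomes $\mathbb G_m$ over $\mathbb Q(i)$. Multiplication by $p^n$ is surjective on $S(\overline{\mathbb Q})$, so $0\to S[p^n]\to B[p^n]\to A[p^n]\to 0$ is exact. Write $T_p(B)=\varprojlim B[p^n]$ and $V_p(B)=T_p(B)\otimes\mathbb Q_p$. Passing to the limit gives an exact sequence $0\to V_p(S)\to V_p(B)\to V_p(A)\to0$ of Galois representations. For a torus, $V_p(S)=X_*(S)\otimes\mathbb Q_p(1)$, where $X_*(S)$ is the cocharacter lattice, on which Galois acts through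 a finite group.

**The logarithm.** Let $\chi_p$ be the $p$-adic cyclotomic character. Let $D_p\subset\mathbb Z_p^*$ be the group of $(p-1)$-th roots of unity for odd $p$, and $D_2=\{\pm1\}$. Then $\mathbb Z_p^*=D_p\times(1+2p\mathbb Z_p)$, and the logarithm series gives an isomorphism $1+2p\mathbb Z_p\to 2p\mathbb Z_p\cong\mathbb Z_p$. Extending it by $0$ on $D_p$ gives a homomorphism $\log:\mathbb Z_p^*\to\mathbb Q_p$ whose kernel is the finite group $D_p$ of all roots of unity in $\mathbb Z_p$.

**Homomorphisms to $\mathbb Q_p$.** Let $G$ be a profinite group. We use three remarks throughout.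

1. The image of a nonzero $f:G\to\mathbb Q_p$ is a compact subgroup. It is closed, hence a $\mathbb Z_p$-submodule, and it is bounded and nonzero, so it equals $p^k\mathbb Z_p\cong\mathbb Z_p$ for some $k$. 
2. Since $\mathbb Q_p$ is torsion-free, a homomorphism that vanishes on a subgroup of finite index has finite image and is therefore $0$. 
3. $\operatorname{Hom}(\mathbb Z_p,\mathbb Q_p)$ is one-dimensional (evaluate at $1$). Hence two nonzero homomorphisms $G\to\mathbb Q_p$ have the same kernel if and only if they are proportional.

**$\mathbb Z_p$-extensions.** A $\mathbb Z_p$-extension of $K$ is a Galois extension with group $\cong\mathbb Z_p$. By the three remarks, the $\mathbb Z_p$-extensions of $K$ correspond to the lines in $\operatorname{Hom}(G_K,\mathbb Q_p)$, by sending $f$ to the fixed field of $\ker f$. The homomorphism $\log\chi_p|_{G_K}$ is nonzero, because $\chi_p(G_K)$ is open in $\mathbb Z_p^*$. Its field is the cyclotomic $\mathbb Z_p$-extension $K_{\infty,p}\subset K(\mu_{p^\infty})$. Therefore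
$$K_{\infty,p}\subseteq F\iff \log\chi_p|_{G_F}=0,\tag{1}$$
$$\text{(a)}\iff \operatorname{Hom}(G_K,\mathbb Q_p)=\mathbb Q_p\cdot\log\chi_p\ \text{ for every }p.\tag{2}$$
Class field theory gives $\dim\operatorname{Hom}(G_K,\mathbb Q_p)=\operatorname{rank}\operatorname{Hom}(G_K,\mathbb Z_p)=1+r_2+d_p$. Here $r_2$ is the number of complex places, and $d_p\ge0$ is the Leopoldt defect; Leopoldt's conjecture for $K$ and $p$ is the statement $d_p=0$. This is the equivalence inside (a): the dimension is $1$ for all $p$ exactly when $r_2=0$ and all $d_p=0$.

## 3. Which fields are Kummer-faithful: hand computations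

**Number fields.** Let $L$ be a number field. For an abelian variety $A$, the group $A(L)$ is finitely generated (Mordell–Weil), so $A(L)_{\rm div}=0$. The group $\mathbb G_m(L)=L^*$ is not finitely generated, but
$$L^*\cong(\text{finite})\times(\text{free abelian}).\tag{3}$$
Indeed $\mathcal O_L^*$ is finitely generated, and $L^*/\mathcal O_L^*$ is a subgroup of the free group of fractional ideals, hence free, so the extension splits. An element of $\bigcap_n (L^*)^n$ has trivial free part, and then trivial finite part (take $n$ to be the order of the finite group). So $(L^*)_{\rm div}=1$.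

**Fields with too many roots of unity.** The field $\mathbb Q(\mu_{p^\infty})$ is not KF: the group $\mu_{p^\infty}$ is divisible. Finite extensions in the definition matter. The field $\mathbb Q_{\infty,p}$ is the subfield of $\mathbb Q(\mu_{p^\infty})$ fixed by $D_p\ni-1$, so it is real, and its only roots of unity are $\pm1$. But $\mathbb Q(\mu_{p^\infty})$ is a finite extension of it, so $\mathbb Q_{\infty,p}$ is not KF. The same argument gives the following.

**Lemma 4.** Let $F\subseteq\overline{\mathbb Q}$. If $\log\chi_p|_{G_F}=0$ for some prime $p$, then $F$ is not KF.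

*Proof.* The group $\chi_p(G_F)$ lies in the finite group $D_p$, so $F'=F(\mu_{p^\infty})$ is finite over $F$. The divisible group $\mu_{p^\infty}$ is contained in $\mathbb G_m(F')$, so $\mathbb G_m(F')_{\rm div}\neq1$. $\square$

**The group of $\mathbb Q^{ab}$.** By Kronecker–Weber, $\mathbb Q^{ab}=\mathbb Q(\mu_\infty)$ and
$$\Gamma:=\mathrm{Gal}(\mathbb Q^{ab}/\mathbb Q)\cong\prod_q\mathbb Z_q^*=\prod_q(1+2q\mathbb Z_q)\times D\cong\widehat{\mathbb Z}\times D,\qquad D=\prod_qD_q,\tag{4}$$
where $q$ runs over all primes, $\chi_q$ is the projection to $\mathbb Z_q^*$, and $\prod_q(1+2q\mathbb Z_q)\cong\prod_q\mathbb Z_q=\widehat{\mathbb Z}$.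

**Lemma 5.** Let $p$ be a prime. If $U\subseteq D$ is an open subgroup, every homomorphism $f:U\to\mathbb Q_p$ is zero. Moreover $\operatorname{Hom}(G_{\mathbb Q},\mathbb Q_p)=\mathbb Q_p\log\chi_p$. In particular $\mathbb Q$ satisfies (a).

*Proof.* There is $q_0$ with $U\supseteq D':=\prod_{q>q_0}D_q$, and $D'$ has finite index in $U$. Since $\mathbb Q_p$ is torsion-free, $f$ vanishes on the torsion group $\bigoplus_{q>q_0}D_q$, which is dense in $D'$. So $f$ vanishes on $D'$, and hence is $0$ by remark 2. For the second claim, a homomorphism $G_{\mathbb Q}\to\mathbb Q_p$ factors through $\Gamma=\widehat{\mathbb Z}\times D$. It vanishes on $D$, and on $\widehat{\mathbb Z}$ it is determined by its value at $1$, because $\mathbb Z$ is dense. So the dimension is at most $1$, and $\log\chi_p\ne0$. $\square$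

**Disjoint fields cannot work over $\mathbb Q$.** The sensible first attempt at a counterexample over $\mathbb Q$ is to spread $\mathbb Q(\mu_{p^\infty})$ over two Galois extensions $F_1,F_2$ of $\mathbb Q$ that have nothing in common, $F_1\cap F_2=\mathbb Q$. Suppose $\mu_{p^\infty}\subset F_1F_2$. Then $\log\chi_p$ is a homomorphism on $\mathrm{Gal}(F_1F_2/\mathbb Q)=\mathrm{Gal}(F_1/\mathbb Q)\times\mathrm{Gal}(F_2/\mathbb Q)$, so it splits as $f_1+f_2$ with $f_i\in\operatorname{Hom}(G_{\mathbb Q},\mathbb Q_p)$ vanishing on $G_{F_i}$. By Lemma 5, $f_i=c_i\log\chi_p$, and $c_1+c_2=1$. Some $c_i$ is nonzero, so $\log\chi_p|_{G_{F_i}}=0$, and $F_i$ is not KF by Lemma 4. The attempt stops at the splitting $f_1+f_2$, which comes from the direct product. So $F_1$ and $F_2$ must overlap.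

**How overlap helps, in degree two.** Consider $\sqrt2$, which generates the first layer of $\mathbb Q_{\infty,2}$. The fields $k=\mathbb Q(\sqrt{-3})$ and $k'=\mathbb Q(\sqrt{-6})$ do not contain $\sqrt2$, but $kk'=\mathbb Q(\sqrt2,\sqrt{-3})$ does. The field $k'$ is a twist of $k$ by the character that we wish to capture. In the same way a cyclic layer of degree $n$ can be captured by twisting a cyclic field of degree $n$ inside $\mathbb Q(\mu_q)$, where $q\equiv1\bmod n$. If we use different primes $q$ for different $n$, the group of all the auxiliary fields together is a product of finite groups, and by Lemma 5 such a group has no homomorphisms to $\mathbb Z_p$. To turn this into a proof we need to know that the absence of such homomorphisms forces a field to be KF. That is the next section.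

## 4. From a divisible point to a homomorphism into $\mathbb Q_p$

**Lemma 6.** Let $F/K$ be Galois, $K$ a number field. If $F$ is not KF, there are a number field $K'\supseteq K$, a semiabelian variety $B/K'$ and a prime $p$ with $V_p(B)^{G_{FK'}}\ne0$.

*Proof.* We assume that $V_p(B)^{G_{FK'}}=0$ for all $K',B,p$ and show that $F$ is KF. Let $L/F$ be finite, $B/L$ semiabelian with $0\to S\to B\to A\to0$, and $P\in B(L)_{\rm div}$.

**Step 1: descend to a number field.** The variety $B$ with its exact sequence, the point $P$, and a primitive element of $L/F$ are given by finitely many elements of $L$, all algebraic numbers. So there is a number field $K'$ with $K\subseteq K'\subseteq L$, $L=FK'$, and $B$, $P$ defined over $K'$. Since $F/K$ is Galois, $L=FK'$ is Galois over $K'$.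

**Step 2: $B(L)[p^\infty]$ is finite for every $p$.** Suppose it is infinite. Each $B(L)[p^n]$ is finite, so $B(L)$ contains points of arbitrarily large $p$-power order, hence points of exact order $p^n$ for each $n\geq 1$. Multiplication by $p$ maps the finite nonempty set of points of order $p^{n+1}$ into that of points of order $p^n$. By compactness the inverse limit of these sets is nonempty, and an element of it is a nonzero element of $T_p(B)^{G_L}$. This contradicts the assumption.

**Step 3: a multiple of $P$ is infinitely $p$-divisible over the number field $K'$.** Fix one prime $p$, and let $p^s$ kill $B(L)[p^\infty]$. Write $P=p^nQ_n$ with $Q_n\in B(L)$. For $\sigma\in\mathrm{Gal}(L/K')$ we have $p^n(\sigma Q_n-Q_n)=\sigma P-P=0$. So $\sigma Q_n-Q_n\in B(L)[p^\infty]$ is killed by $p^s$, and $p^sQ_n$ is fixed by $\mathrm{Gal}(L/K')$, that is, $p^sQ_n\in B(K')$. (This is where we use that $L/K'$ is Galois.) Hence $R:=p^sP=p^n(p^sQ_n)\in p^nB(K')$ for every $n$.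

**Step 4: $P$ is torsion.** The image of $R$ in the finitely generated group $A(K')$ lies in $\bigcap_np^nA(K')$, so it is torsion, and $mR\in S(K')$ for some $m\ge1$. Since $R\in p^nB(K')$, write $mR=p^nS_n$ with $S_n\in B(K')$. The image of $S_n$ in $A(K')$ is killed by $p^n$, so it lies in the finite group $A(K')[p^\infty]$, killed by some $p^t$ that does not depend on $n$. Thus $p^tS_n\in S(K')$, and $p^tmR=p^n(p^tS_n)\in p^nS(K')$ for all $n$. Let $K''/K'$ be a finite extension splitting $S$, so that $S(K')\subseteq(K''^*)^d$. By (3), $(K''^*)^d$ is a finite group times a free abelian group, so an element that is divisible by every $p^n$ in it is torsion. So $p^tmR$ is torsion, and so is $P$.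

**Step 5: $P=0$.** Let $P_p$ be the $p$-primary component of $P$, for an arbitrary prime $p$. It is a multiple of $P$, so $P_p\in B(L)_{\rm div}$. Given $n$, write $P_p=p^nQ$ with $Q\in B(L)$. Then $Q$ is torsion. Its $p$-primary component $Q'$ is a multiple of $Q$, so it lies in $B(L)[p^\infty]$, and comparing $p$-primary components gives $P_p=p^nQ'$. By Step 2, $p^n$ kills $B(L)[p^\infty]$ for large $n$. So $P_p=0$ for every $p$, and $P=0$. $\square$

Next we convert fixed vectors into a character that cannot be trivial. Let $v$ be a prime of a number field $K'$ with residue field of $q_v$ elements. By a *Frobenius lift at $v$* we mean an element $\varphi\in G_{K'}$ of a decomposition group at $v$ that induces $x\mapsto x^{q_v}$ on the residue field. For example, on $V_p(\mathbb G_m)$ with $v\nmid p$ it acts as $\chi_p(\varphi)=q_v$. We say that an algebraic number has all complex absolute values $>1$ if this holds for all its images under embeddings into $\mathbb C$.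

**Lemma 7.** Let $B$ be a semiabelian variety over a number field $K'$, $p$ a prime, $0\ne W\subseteq V_p(B)$ a $G_{K'}$-stable subspace, and $\delta=\det W:G_{K'}\to\mathbb Z_p^*$. For all but finitely many primes $v$ of $K'$ and every Frobenius lift $\varphi$ at $v$, the number $\delta(\varphi)$ is algebraic and all its complex absolute values are $>1$. In particular $\log\delta(\varphi)\ne0$.

*Proof.* The values of $\delta$ are in $\mathbb Z_p^*$ because $W\cap T_p(B)$ is a stable lattice. Take $v\nmid p$ such that $A$ has good reduction at $v$. From the exact sequence $0\to V_p(S)\to V_p(B)\to V_p(A)\to0$, the eigenvalues of $\varphi$ on $V_p(B)$ are those on $V_p(A)$ together with those on $V_p(S)$. Reduction identifies $V_p(A)$ with $V_p$ of the reduced abelian variety, with $\varphi$ acting as its Frobenius endomorphism. By Weil these eigenvalues are algebraic with all absolute values $q_v^{1/2}$. On $V_p(S)=X_*(S)\otimes\mathbb Q_p(1)$ the eigenvalues are roots of unity times $q_v$, since $\varphi$ acts on $X_*(S)$ with finite order. So each eigenvalue of $\varphi$ on $W$ is algebraic with all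 absolute values $\ge q_v^{1/2}>1$, and so is their nonempty product $\delta(\varphi)$. Hence $\delta(\varphi)$ is not a root of unity, and $\log\delta(\varphi)\neq0$. $\square$

For an elliptic curve $E$ and $W=V_p(E)$, the Weil pairing gives $\delta=\chi_p$ and $\delta(\varphi)=q_v$. If $V_p(E)$ has a stable line $W$, then $\delta(\varphi)$ is a root in $\mathbb Q_p$ of $X^2-a_vX+q_v$, where $a_v$ is the trace of Frobenius, and its absolute values are $q_v^{1/2}$.

**Lemma 8.** Let $F/K$ be Galois, $K$ a number field, $F$ not KF. Then there are a prime $p$, a number field $K'\supseteq K$ that can be taken Galois over $K$, a semiabelian $B/K'$ and a nonzero $G_{K'}$-stable $W\subseteq V_p(B)$ such that $\delta=\det W$ is trivial on $G_{FK'}$. Then $\log\delta$ is a nonzero homomorphism $\mathrm{Gal}(FK'/K')\to\mathbb Q_p$.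

*Proof.* Take $K',B,p$ from Lemma 6 and $W=V_p(B)^{G_{FK'}}\neq0$. As $FK'/K'$ is Galois, $G_{FK'}$ is normal in $G_{K'}$, so $W$ is $G_{K'}$-stable, and $\delta$ is trivial on $G_{FK'}$. If $K''$ is the Galois closure of $K'$ over $K$, we may replace $(K',B,W)$ by $(K'',B_{K''},W)$: the space $W$ is stable under $G_{K''}\subseteq G_{K'}$, and $G_{FK''}\subseteq G_{FK'}$ acts trivially on it. Finally $\log\delta\ne0$ by Lemma 7. $\square$

**Corollary 9.** Let $F/K$ be Galois, $K$ a number field. If no open subgroup of $\mathrm{Gal}(F/K)$ has a nontrivial homomorphism to $\mathbb Z_p$ for any $p$, then $F$ is KF.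

*Proof.* Suppose that $F$ is not KF and take $\log\delta$ from Lemma 8. The group $\mathrm{Gal}(FK'/K')$ is isomorphic to $\mathrm{Gal}(F/F\cap K')$, an open subgroup of $\mathrm{Gal}(F/K)$. By remark 1 the image of $\log\delta$ is isomorphic to $\mathbb Z_p$. So an open subgroup has a nontrivial homomorphism to $\mathbb Z_p$, a contradiction. $\square$

With $F=K$ this shows that number fields are KF. It also shows that every Galois extension $F/K$ whose group has finite exponent is KF, for instance $\mathbb Q(\sqrt d:d\in\mathbb Q^*)$. Such fields give no counterexample: $\mathrm{Gal}(F_1F_2/K)$ embeds into $\mathrm{Gal}(F_1/K)\times\mathrm{Gal}(F_2/K)$, so it has finite exponent too. We need groups like $D$, in which the torsion is dense but of unbounded order.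

## 5. A copy of $\widehat{\mathbb Z}$ inside $D$, and the proof of Theorem 1

By Lemma 5 no open subgroup of $D$ maps nontrivially to $\mathbb Z_p$. But $D$ contains closed subgroups of infinite index that do, and this is what the proof uses. Write all groups in (4) additively. $D$ is a profinite abelian group, so $ax$ makes sense for $a\in\widehat{\mathbb Z}$, $x\in D$. Let $c=(c_q)_q\in D$ with each $c_q$ a generator of the cyclic group $D_q$. In $\Gamma=\widehat{\mathbb Z}\times D$ put
$$H_1=\widehat{\mathbb Z}\times0,\qquad H_2=\{(a,ac):a\in\widehat{\mathbb Z}\}.$$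
Both are closed subgroups. Let $F_1,F_2$ be their fixed fields in $\mathbb Q^{ab}$. The field $F_1$ is explicit: $H_1=\prod_q(1+2q\mathbb Z_q)$ gives $F_1=\mathbb Q(\mu_4,\ \mu_q: q\text{ odd prime})$. The field $F_2$ is its twist, as $\mathbb Q(\sqrt{-6})$ was a twist of $\mathbb Q(\sqrt{-3})$.

**Step 1: $F_1F_2=\mathbb Q^{ab}$.** The field $F_1F_2$ is fixed by $H_1\cap H_2$, so we must show that $H_1\cap H_2=0$. An element of it is $(a,0)$ with $ac=0$, that is, $ac_q=0$ for all $q$. For odd $q$, $c_q$ has order $q-1$, so $a\in(q-1)\widehat{\mathbb Z}$. Given $n\ge1$, Dirichlet's theorem gives an odd prime $q\equiv1\bmod n$, and then $a\in(q-1)\widehat{\mathbb Z}\subseteq n\widehat{\mathbb Z}$. So $a\in\bigcap_nn\widehat{\mathbb Z}=0$.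

**Step 2: $\mathrm{Gal}(F_i/\mathbb Q)\cong D$ for $i=1,2$.** This group is $\Gamma/H_i$. For $i=1$ the claim is clear. For $i=2$ the map $\Gamma\to D$, $(a,x)\mapsto x-ac$, is a continuous surjective homomorphism with kernel $H_2$.

**Step 3: $F_1$ and $F_2$ are KF.** By Step 2 an open subgroup of $\mathrm{Gal}(F_i/\mathbb Q)$ is isomorphic to an open subgroup of $D$. By Lemma 5 it has no nonzero homomorphism to $\mathbb Z_p\subset\mathbb Q_p$, for any $p$. Corollary 9 applies.

**Step 4: the composite is not KF.** The group $\mathbb G_m(\mathbb Q^{ab})$ contains $\mu_\infty$, which is divisible, so $\mathbb G_m(\mathbb Q^{ab})_{\rm div}\supseteq\mu_\infty\ne1$.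

**Step 5: pass to an arbitrary number field $K$.** Take $KF_1$ and $KF_2$. The group $\mathrm{Gal}(KF_i/K)$ embeds into $\mathrm{Gal}(F_i/\mathbb Q)$ by restriction, so $KF_i/K$ is abelian. The field $KF_i$ is a finite extension of the KF field $F_i$, hence KF. The composite is $K\mathbb Q^{ab}=K(\mu_\infty)$, which is not KF by the argument of Step 4. This proves Theorem 1. $\blacksquare$

It is instructive to see how $\mathrm{Gal}(F_1F_2/\mathbb Q)=\Gamma$ sits in $\mathrm{Gal}(F_1/\mathbb Q)\times\mathrm{Gal}(F_2/\mathbb Q)=D\times D$. The embedding is $(a,x)\mapsto(x,x-ac)$, with image the pairs $(x,y)$ such that $x-y\in\widehat{\mathbb Z}c$. By Step 1, $\widehat{\mathbb Z}c\cong\widehat{\mathbb Z}$, and the homomorphisms $\log\chi_p$ live on this copy of $\widehat{\mathbb Z}$, as functions of $x-y$. The image has infinite index in $D\times D$. Indeed $\mathrm{Gal}(F_1\cap F_2/\mathbb Q)=\Gamma/(H_1+H_2)=D/\widehat{\mathbb Z}c$. For any $k$ odd primes $q$, $D$ maps onto $(\mathbb Z/2)^k$ with $c\mapsto(1,\dots,1)$, so $D/\widehat{\mathbb Z}c$ has a quotient of order $2^{k-1}$. Thus $F_1\cap F_2$ is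 infinite over $\mathbb Q$, as the discussion in Section 3 requires at least qualitatively, and as Theorem 2 requires exactly.

## 6. Traces of characters, and the criterion under (a)

We turn to Theorem 2. Suppose that $K$ satisfies (a) and that $F/K$ is Galois and not KF. Lemma 8 gives a nonzero $\log\delta$ on $G_{K'}$. If $K'$ were $K$, condition (2) would say that $\log\delta$ is a multiple of $\log\chi_p$, and we would be done. But $K'$ may have many more $\mathbb Z_p$-extensions than $K$; for example $K=\mathbb Q$ satisfies (a), while an imaginary quadratic field has $r_2=1$ and does not. So we bring the character down to $K$ by a trace. The danger is that the trace might be zero; Lemma 7, which gives absolute values and not only nonvanishing, excludes this.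

**Definition (trace).** For a finite Galois extension $M/K$ and $f\in\operatorname{Hom}(G_M,\mathbb Q_p)$ let
$$\mathrm{Tr} f(\sigma)=\sum_{g\in\mathrm{Gal}(M/K)}f(g^{-1}\sigma g)\qquad(\sigma\in G_M).$$

Here $g$ is lifted to $G_K$. The choice does not matter, since $f$ is invariant under conjugation by $G_M$. For instance, for $M$ quadratic over $K$ and $\tau\in G_K\setminus G_M$, $\mathrm{Tr} f(\sigma)=f(\sigma)+f(\tau^{-1}\sigma\tau)$.

**Lemma 10.** Let $M/K$ be finite Galois of degree $n$ and $f\in\operatorname{Hom}(G_M,\mathbb Q_p)$.

1. $\mathrm{Tr} f$ is the restriction to $G_M$ of a homomorphism $G_K\to\mathbb Q_p$.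
2. If $f$ vanishes on a subgroup $N\subseteq G_M$ that is normal in $G_K$, so does $\mathrm{Tr} f$.
3. If $f=h|_{G_M}$ with $h\in\operatorname{Hom}(G_K,\mathbb Q_p)$, then $\mathrm{Tr} f=nf$.

*Proof.* For part 1 we use the transfer $G_K^{ab}\to G_M^{ab}$, written out. Let $g_1,\dots,g_n$ represent $G_K/G_M$. For $\sigma\in G_K$ write $\sigma g_i=g_{\sigma(i)}h_i(\sigma)$ with $h_i(\sigma)\in G_M$ and a permutation $i\mapsto\sigma(i)$, and put $V(\sigma)=\sum_if(h_i(\sigma))$. Then $\sigma\tau g_i=\sigma g_{\tau(i)}h_i(\tau)=g_{\sigma(\tau(i))}h_{\tau(i)}(\sigma)h_i(\tau)$, so $h_i(\sigma\tau)=h_{\tau(i)}(\sigma)h_i(\tau)$. Summing over $i$ gives $V(\sigma\tau)=V(\sigma)+V(\tau)$. On each coset of $G_M$ the permutation is constant, so $V$ is continuous there. For $\sigma\in G_M$ we have $\sigma g_i=g_i(g_i^{-1}\sigma g_i)$ with $g_i^{-1}\sigma g_i\in G_M$, so $h_i(\sigma)=g_i^{-1}\sigma g_i$ and $V(\sigma)=\mathrm{Tr} f(\sigma)$. Part 2 holds because $g^{-1}Ng=N$. Part 3 holds because $h(g^{-1}\sigma g)=h(\sigma)$. $\square$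

**Proposition 11.** Let $K$ satisfy (a) and let $F/K$ be Galois. Then $F$ is KF if and only if $\log\chi_p|_{G_F}\ne0$ for every prime $p$.

By (1) this is the last assertion of Theorem 2.

*Proof.* "Only if" is Lemma 4. For "if", suppose that $F$ is not KF, and take $p,K',\delta$ from Lemma 8 with $K'/K$ Galois. Put $\lambda=\log\delta$ and $\mu=\mathrm{Tr}\lambda$, the trace for $K'/K$.

**Step 1: $\mu$ is a multiple of $\log\chi_p$.** By Lemma 10(1), $\mu$ is the restriction of a homomorphism $G_K\to\mathbb Q_p$, so by (2), $\mu=c\log\chi_p|_{G_{K'}}$ for some $c\in\mathbb Q_p$.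

**Step 2: $c\ne0$.** Choose a prime $w$ of $K'$ such that all its $\mathrm{Gal}(K'/K)$-conjugates avoid the finite exceptional set of Lemma 7, and a Frobenius lift $\varphi$ at $w$. If $\varphi$ is in the decomposition group of a place $\bar w$ of $\overline{\mathbb Q}$, then $g^{-1}\varphi g$ is in that of $g^{-1}\bar w$ and acts on the residue field again by the power $q_w=q_{g^{-1}w}$. So $g^{-1}\varphi g$ is a Frobenius lift at the conjugate $g^{-1}w$. Hence
$$\mu(\varphi)=\log\prod_{g\in\mathrm{Gal}(K'/K)}\delta(g^{-1}\varphi g),$$
and each factor is algebraic with all complex absolute values $>1$. The product has the same property, so it is not a root of unity, and $\mu(\varphi)\ne0$. So $c\ne0$.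

**Step 3: $\log\chi_p$ vanishes on $G_F$.** As $FK'/K$ is Galois, $G_{FK'}$ is normal in $G_K$, and $\lambda$ vanishes on it. By Lemma 10(2), $\mu$ vanishes on $G_{FK'}$, and since $c\ne0$, so does $\log\chi_p$. The subgroup $G_{FK'}$ has finite index in $G_F$, so $\log\chi_p|_{G_F}=0$ by remark 2. $\square$

## 7. Composites with finite intersection: the proof of Theorem 2

**Step 1: (a)$\Rightarrow$(b).** This extends the argument of Section 3 from $F_1\cap F_2=\mathbb Q$ to a finite intersection, by means of the trace. Let $F_1,F_2/K$ be Galois and KF, and let $M=F_1\cap F_2$ have finite degree $n$ over $K$; $M/K$ is Galois. Suppose that $F_1F_2$ is not KF. It is Galois over $K$, so Proposition 11 gives a prime $p$ with $\log\chi_p|_{G_{F_1F_2}}=0$. Thus $\log\chi_p|_{G_M}$ factors through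
$$\mathrm{Gal}(F_1F_2/M)=\mathrm{Gal}(F_1/M)\times\mathrm{Gal}(F_2/M).$$
Restricting it to the two factors gives $\log\chi_p|_{G_M}=f_1+f_2$ with $f_i\in\operatorname{Hom}(G_M,\mathbb Q_p)$ and $f_i|_{G_{F_i}}=0$. Apply $\mathrm{Tr}$ for $M/K$. By Lemma 10(1) and (2), $\mathrm{Tr} f_i=c_i\log\chi_p|_{G_M}$. By Lemma 10(3), $\mathrm{Tr}$ of the left side is $n\log\chi_p|_{G_M}$. As $\log\chi_p|_{G_M}\ne0$, we get $c_1+c_2=n\ne0$, so $c_i\ne0$ for some $i$. The group $G_{F_i}$ is normal in $G_K$, so $\mathrm{Tr} f_i$ vanishes on it by Lemma 10(2). Hence $\log\chi_p|_{G_{F_i}}=0$, and $F_i$ is not KF by Lemma 4. This is a contradiction.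

**Step 2: (b)$\Rightarrow$(c).** If $F_1\cap F_2=K$, then $[F_1\cap F_2:K]=1<\infty$.

For (c)$\Rightarrow$(a) we must produce KF fields when $K$ has extra $\mathbb Z_p$-extensions. Corollary 9 is of no use, since $\mathbb Z_p$-extensions are exactly what it excludes. Instead we count.

**Lemma 12.** Let $K$ be a number field and $p$ a prime. Only countably many $\mathbb Z_p$-extensions of $K$ are not KF.

*Proof.* Let $F$ be a $\mathbb Z_p$-extension of $K$ that is not KF, and let $\ell,K',B,W,\delta$ be as in Lemma 8, with $\ell$ the prime there. The group $\mathrm{Gal}(FK'/K')$ is isomorphic to an open subgroup of $\mathrm{Gal}(F/K)\cong\mathbb Z_p$, so it is $\cong\mathbb Z_p$. Its nonzero homomorphism $\log\delta$ to $\mathbb Q_\ell$ has image $\cong\mathbb Z_\ell$, and a quotient of a pro-$p$ group is pro-$p$, so $\ell=p$.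

Let $f\in\operatorname{Hom}(G_K,\mathbb Q_p)$ have kernel $G_F$. Then $f|_{G_{K'}}$ is trivial on $G_{FK'}$, and it is nonzero by remark 2. So $f|_{G_{K'}}$ and $\log\delta$ are nonzero elements of the one-dimensional space $\operatorname{Hom}(\mathrm{Gal}(FK'/K'),\mathbb Q_p)$, hence proportional. By remark 2, restriction to $G_{K'}$ is injective on $\operatorname{Hom}(G_K,\mathbb Q_p)$. So the pair $(K',\delta)$ determines $f$ up to a scalar, and therefore determines $F$.

It remains to count the pairs $(K',\delta)$. There are countably many number fields in $\overline{\mathbb Q}$, and over each of them countably many semiabelian varieties up to isomorphism, since each is given by finitely many polynomials over a countable field. For given $(K',B)$, extend a composition series of $W$ to one of $V_p(B)$. By Jordan–Hölder, $\delta=\det W$ is the product of the determinants of a sub-multiset of the finitely many Jordan–Hölder constituents of $V_p(B)$, so there are finitely many possibilities for $\delta$. $\square$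

**Step 3: (c)$\Rightarrow$(a), choosing coordinates.** Suppose that (a) fails. By (2) there is a prime $p$ with $\dim\operatorname{Hom}(G_K,\mathbb Q_p)\ge2$. Let $\Lambda$ be a two-dimensional subspace containing $\log\chi_p$. We want a basis $h_1,h_2$ of $\Lambda$ such that $(h_1,h_2)$ maps $G_K$ onto $\mathbb Z_p^2$. Take any basis $u_1,u_2$ of $\Lambda$. The image $I$ of $(u_1,u_2):G_K\to\mathbb Q_p^2$ is a compact subgroup, hence a $\mathbb Z_p$-submodule. It lies in no line, because a line containing it would give a linear relation between $u_1$ and $u_2$. So $I$ is a compact $\mathbb Z_p$-submodule that spans $\mathbb Q_p^2$, that is, a lattice. Choose a $\mathbb Z_p$-basis $e_1,e_2$ of $I$ and define $h_1,h_2$ by $(u_1(\sigma),u_2(\sigma))=h_1(\sigma)e_1+h_2(\sigma)e_2$. Then $h_1,h_2$ is a basis of $\Lambda$, and $(h_1,h_2)(G_K)=\mathbb Z_p^2$.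

**Step 4: (c)$\Rightarrow$(a), choosing the fields.** For $a,b\in\mathbb Z_p$ put
$$f_1=h_1+ah_2,\qquad f_2=h_2+pb\,h_1 .$$
They are nonzero, and different $a$ (respectively $b$) give non-proportional $f_1$ (respectively $f_2$), hence different $\mathbb Z_p$-extensions. As $\mathbb Z_p$ is uncountable, Lemma 12 lets us choose $a$ and $b$ such that the fixed fields $F_1$ of $\ker f_1$ and $F_2$ of $\ker f_2$ are both KF. The matrix taking $(h_1,h_2)$ to $(f_1,f_2)$ has determinant $1-pab\in\mathbb Z_p^*$. So $(f_1,f_2):G_K\to\mathbb Z_p^2$ is surjective. Since $G_{F_1F_2}=\ker f_1\cap\ker f_2$, this means that $\mathrm{Gal}(F_1F_2/K)=\mathrm{Gal}(F_1/K)\times\mathrm{Gal}(F_2/K)$, so $F_1\cap F_2=K$. Also $f_1,f_2$ span $\Lambda\ni\log\chi_p$, so $\log\chi_p$ vanishes on $G_{F_1F_2}$, and $F_1F_2$ is not KF by Lemma 4. So (c) fails. Together with Proposition 11 this proves Theorem 2. $\blacksquare$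

Two special cases are worth reading off. Over $\mathbb Q$ condition (a) holds by Lemma 5. So a Galois extension $F/\mathbb Q$ is KF if and only if $F\not\supseteq\mathbb Q_{\infty,p}$ for all $p$, and in any counterexample over $\mathbb Q$ the field $F_1\cap F_2$ is infinite over $\mathbb Q$. Over any number field that is not totally real, (a) fails because $1+r_2\ge2$, so there are counterexamples with $F_1\cap F_2=K$.

## 8. Torsion of abelian varieties in a composite: the proof of Theorem 3

If $\dim A=0$, the fields of Theorem 1 will do; let $\dim A>0$. The field $K(A[p^\infty])$ itself cannot be contained in one KF field: by the Weil pairing attached to a polarization it contains $\mu_{p^\infty}$ up to a finite extension. So we cut the extension into two parts. The scalars in the image of Galois on $T_pA$ are visible, up to sign, through $\chi_p$. We let $F_1$ see everything modulo scalars, and let the composite recover the scalars by containing $\mathbb Q^{ab}$. We use Bogomolov's theorem (*Sur l'algébricité des représentations $\ell$-adiques*, C. R. Acad. Sci. Paris 290 (1980), 701–703): for an abelian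 variety $A$ of positive dimension over a number field, the image of Galois in $GL(T_pA)$ contains an open subgroup of the homotheties $\mathbb Z_p^*$.

Assume first that $K=\mathbb Q$. Let $\rho:G_{\mathbb Q}\to GL(T_pA)$ and $G=\rho(G_{\mathbb Q})$.

**Step 1: the field $P$ of $A[p^\infty]$ modulo scalars.** Put $Z=G\cap(1+2p\mathbb Z_p)\cdot\mathrm{Id}$. It is a closed central subgroup of $G$, and infinite by Bogomolov's theorem. Let $P$ be the fixed field of $\rho^{-1}(Z)$. Since $Z$ is normal in $G$, $P/\mathbb Q$ is Galois with group $G/Z$, and $\rho(G_P)=Z$.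

**Step 2: on $G_P$ the scalar is a square root of $\chi_p$, and $\mathbb Q_{\infty,p}\not\subseteq P$.** A polarization of $A$ over $\mathbb Q$ gives a nonzero pairing $e:T_pA\times T_pA\to\mathbb Z_p(1)$ with $e(\sigma x,\sigma y)=\chi_p(\sigma)e(x,y)$. If $\sigma\in G_P$ and $\rho(\sigma)=a\cdot\mathrm{Id}$, then $a^2e=\chi_p(\sigma)e$, so
$$\chi_p(\sigma)=a^2.\tag{5}$$
Thus $\chi_p(G_P)=\{a^2:a\cdot\mathrm{Id}\in Z\}$. Squaring is injective on the torsion-free group $1+2p\mathbb Z_p$, so this set is infinite. Hence $\log\chi_p|_{G_P}\neq0$, and $\mathbb Q_{\infty,p}\not\subseteq P$ by (1).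

**Step 3: $P\cap\mathbb Q^{ab}$ is finite over $\mathbb Q$.** Let $E=\mathrm{Gal}(P\cap\mathbb Q^{ab}/\mathbb Q)$, an abelian quotient of $G$. As a closed subgroup of some $GL_m(\mathbb Z_p)$, the group $G$ is a compact $p$-adic Lie group, so it has an open normal pro-$p$ subgroup $N$ that is topologically finitely generated. The image $\bar N$ of $N$ in $E$ is a topologically finitely generated abelian pro-$p$ group, that is, a finitely generated $\mathbb Z_p$-module, and $E/\bar N$ is finite. The abelian profinite group $E$ is the product of its pro-$p$ part and its prime-to-$p$ part. The latter embeds into $E/\bar N$, so it is finite; the former contains $\bar N$ with finite index, so it is a finitely generated $\mathbb Z_p$-module. If $E$ were infinite, it would have a quotient $\mathbb Z_p$, giving a $\mathbb Z_p$-extension of $\mathbb Q$ inside $P$. By Lemma 5 the only one is $\mathbb Q_{\infty,p}$, and it is not contained in $P$. So $E$ is finite. Consequently the image $J$ of $G_P$ in $\Gamma$, which is $\mathrm{Gal}(\mathbb Q^{ab}/P\cap\mathbb Q^{ab})$, is open in $\Gamma$.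

**Step 4: the two fields.** Let $H_1,H_2\subset\Gamma$ be as in Section 5, and let $F_1^0,F_2$ be their fixed fields. We know from Section 5 that $F_2$ is KF. Put $F_1=F_1^0P$, a Galois extension of $\mathbb Q$.

**Step 5: $F_1$ is KF.** We compute the image of $G_{F_1}=G_{F_1^0}\cap G_P$ in $\Gamma$. It lies in $H_1\cap J$. Conversely, an element of $H_1\cap J$ lifts to some $\sigma\in G_P$, and $\sigma$ fixes $F_1^0\subseteq\mathbb Q^{ab}$ because its image is in $H_1$. So the image is $H_1\cap J$, an open subgroup of $H_1=\prod_q(1+2q\mathbb Z_q)$. For every prime $\ell$, $\chi_\ell(G_{F_1})$ is the projection of $H_1\cap J$ to $\mathbb Z_\ell^*$, which is open in $1+2\ell\mathbb Z_\ell$ and so infinite. Thus $\log\chi_\ell|_{G_{F_1}}\ne0$ for all $\ell$, and $F_1$ is KF by Proposition 11, which applies because $\mathbb Q$ satisfies (a).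

**Step 6: $A[p^\infty]\subset A(F_1F_2)$.** We have $F_1F_2=PF_1^0F_2=P\,\mathbb Q^{ab}$ by Step 1 of Section 5. Let $\sigma\in G_{P\mathbb Q^{ab}}$. Then $\rho(\sigma)=a\cdot\mathrm{Id}$ with $a\in1+2p\mathbb Z_p$, and $a^2=\chi_p(\sigma)=1$ by (5). As $1+2p\mathbb Z_p$ is torsion-free, $a=1$. So $G_{F_1F_2}$ acts trivially on $A[p^\infty]$. This proves the theorem for $K=\mathbb Q$.

**Step 7: arbitrary $K$.** We reduce to $\mathbb Q$ by the Weil restriction $R=\mathrm{Res}_{K/\mathbb Q}A$, an abelian variety over $\mathbb Q$. The case $K=\mathbb Q$ gives KF Galois extensions $F_1,F_2$ of $\mathbb Q$ with $R[p^\infty]\subset R(F_1F_2)$. The canonical $K$-homomorphism $R_K\to A$ is, over $\overline{\mathbb Q}$, the projection of $\prod_\sigma A^\sigma$ (with $\sigma$ running over the embeddings of $K$) onto one factor. So $R[p^\infty]\to A[p^\infty]$ is surjective, and it is $G_K$-equivariant. The group $G_{KF_1F_2}$ acts trivially on $R[p^\infty]$, hence on $A[p^\infty]$. The fields $KF_1$ and $KF_2$ are Galois over $K$, and they are KF as finite extensions of KF fields. Therefore $A[p^\infty]\subset A(KF_1\cdot KF_2)$.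 This proves Theorem 3. $\blacksquare$
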